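\title{Maximal Solutions of Regular Tree Inclusions under Outside-In Substitution}

\begin{abstract}
Let $L$ and $R$ be regular languages of possibly infinite trees. A substitution $\rho$ replaces each letter of a tree in $L$ by a tree from a set $\rho(x)$; since these trees may repeat their variables, subtrees get copied, and under outside-in substitution every copy is treated independently. We show that the substitutions $\rho$ that lie between two regular bounds $\sigma\subseteq\rho\subseteq\tau$ and map $L$ into $R$ form a finite union of intervals $[\sigma,\tau_i]$ with regular and computable tops $\tau_i$. Hence there are finitely many maximal solutions, every solution lies below one of them, and they are regular and computable. The proof is a parity game in which an automaton for the complement of $R$ sees only finitely much information about each set $\rho(x)$. The finiteness part needs only the regularity of $R$. We bound the number of maximal solutions, show that the bound is asymptotically sharp on the $\log\log$ scale, and give instances of size polynomial in $m$ with exactly $2^{\binom{m}{\lfloor m/2\rfloor}}$ maximal solutions.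
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Take a language $L$ of trees whose letters are regarded as unknowns, and a language $R$ of trees over a second alphabet $\Sigma$. A substitution $\rho$ assigns to every unknown $x$ a set $\rho(x)$ of $\Sigma$-trees with marked leaves, and it turns a tree $t\in L$ into a set of $\Sigma$-trees: a vertex labeled $x$ is replaced by some tree from $\rho(x)$, and the results for the subtrees below the vertex are plugged into the marked leaves. The inclusion $\rho[L]\subseteq R$ is then a system of constraints on the unknown languages $\rho(x)$, one constraint for each tree of $L$, and one would like a finite description of all its solutions. A tree in $\rho(x)$ may carry the same mark on many leaves, so subtrees get copied, and the meaning of $\rho[L]$ depends on whether the copies must be treated alike or may be treated independently. We begin by making this precise.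

\subsection{Trees}

Fix a countably infinite set $V$ of \emph{variables}; in examples we assume that the symbols $1,2,z,z_1,z_2,\dots$ belong to $V$. A \emph{sort} is a finite subset of $V$. A \emph{sorted alphabet} is a family $\Sigma=(\Sigma_\zeta)_\zeta$ of sets of letters, indexed by sorts, with finitely many letters in total. A letter $a\in\Sigma_\zeta$ has sort $\zeta$ and arity $|\zeta|$.

A \emph{$\Sigma$-tree with variables in $\xi$}, for a sort $\xi$, is a labeling $t$ of a nonempty prefix-closed set $\mathrm{dom}(t)$ of finite words over $V$, the \emph{vertices}, such that every vertex $v$ is labeled either by a letter $t(v)\in\Sigma_\zeta$, in which case its successors are exactly the words $vz$ with $z\in\zeta$, or by a variable $t(v)\in\xi$, in which case it is a leaf. Thus elements of $V$ serve both as names of edges and as labels of leaves. Trees may be infinite, and a variable may occur any number of times, also infinitely often. The root is the empty word $\varepsilon$, and $t|_v$ is the subtree at $v$. We write $\mathbb{T}_\xi\Sigma$ for the set of all these trees and $\mathbb{T}^\times_\xi\Sigma$ for the subset of those trees whose root is labeled by a letter and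 in which every variable of $\xi$ occurs. Let $\mathbb{T}^\times\Sigma=(\mathbb{T}^\times_\xi\Sigma)_\xi$; subsets of this family, and inclusions, unions and intersections of them, are taken sort by sort. We use term notation: $a(t_z)_{z\in\zeta}$ is the tree with root label $a\in\Sigma_\zeta$ and subtrees $t_z$, arguments are listed in the obvious order for sorts such as $\{1,2\}$ or $\{z_1,\dots,z_k\}$, and chains of unary letters are written as words.

A \emph{tree language} $K\subseteq\mathbb{T}^\times\Sigma$ is \emph{regular} if $K_\xi\neq\emptyset$ for only finitely many $\xi$ and every $K_\xi$ is accepted by a nondeterministic parity tree automaton that reads variables as nullary symbols. These automata are recalled in Section~\ref{sec:tools}.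

Let $s$ be a tree and let a tree $r_o$ be given for each \emph{variable leaf} $o$ of $s$, that is, for each leaf labeled by a variable. Then $s[o\mapsto r_o]$ is the tree obtained from $s$ by replacing every variable leaf $o$ by $r_o$. Infinite trees will often be defined by equations between such expressions.

\begin{lemma}\label{lem:guarded}
Let $I$ be a set and $\xi$ a sort. Suppose that for each $i\in I$ we are given either a variable $z_i\in\xi$, or a $\Sigma$-tree $s_i$ whose root is labeled by a letter together with an index $\nu(i,o)\in I$ for each variable leaf $o$ of $s_i$. Then there is exactly one family $(r_i)_{i\in I}$ in $\mathbb{T}_\xi\Sigma$ with $r_i=z_i$ in the first case and $r_i=s_i[o\mapsto r_{\nu(i,o)}]$ in the second.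
\end{lemma}

\begin{proof}
In the second case the equation says that a word $w$ is a vertex of $r_i$ with a given label if and only if either $w$ is a letter-labeled vertex of $s_i$ with this label, or $w=ow'$ for a variable leaf $o$ of $s_i$ and a vertex $w'$ of $r_{\nu(i,o)}$ with this label. The root of $s_i$ is not a variable leaf, so $|w'|<|w|$, and this is a definition by induction on $|w|$, for all $i$ at once.
\end{proof}

\subsection{Two ways to substitute}

Let $X$ and $\Sigma$ be sorted alphabets; the letters of $X$ are the unknowns. A \emph{substitution} is a map $\rho$ that assigns to each $x\in X_\zeta$ a set $\rho(x)\subseteq\mathbb{T}^\times_\zeta\Sigma$. It is \emph{regular} if every $\rho(x)$ is regular. We write $\rho\subseteq\rho'$ if $\rho(x)\subseteq\rho'(x)$ for all $x$, and $[\sigma,\tau]$ for the set of all $\rho$ with $\sigma\subseteq\rho\subseteq\tau$. Let $t\in\mathbb{T}_\xi X$.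

\emph{Inside-out substitution} makes one choice per vertex of $t$. Choose $\lambda(v)\in\rho(t(v))$ for every letter-labeled vertex $v$, and let $(r_v)_{v\in\mathrm{dom}(t)}$ be the family, given by Lemma~\ref{lem:guarded}, with $r_v=z$ if $t(v)=z\in\xi$ and $r_v=\lambda(v)[o\mapsto r_{vz}]$ otherwise, where $z$ is the label of $o$. Then $\rho_{\mathrm{io}}(t)$ is the set of all trees $r_\varepsilon$ obtained in this way.

\emph{Outside-in substitution} makes one choice per copy. Call a relation $\sim$ between $\mathbb{T}_\xi X$ and $\mathbb{T}_\xi\Sigma$ a \emph{$\rho$-unfolding} if, whenever $t'\sim r'$, one of the following holds: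
\begin{itemize}
\item $t'$ is a single leaf labeled by some $z\in\xi$, and $r'=z$;
\item $t'=x(t'_z)_{z\in\zeta}$, and there are $s\in\rho(x)$ and, for every variable leaf $o$ of $s$ with label $z$, a tree $r'_o$ with $t'_z\sim r'_o$, such that $r'=s[o\mapsto r'_o]$.
\end{itemize}
Then $\rho_{\mathrm{oi}}(t)$ is the set of all $r$ such that $t\sim r$ for some $\rho$-unfolding $\sim$. The union of all $\rho$-unfoldings is again a $\rho$-unfolding, and it remains one if we add a pair that satisfies one of the two conditions with respect to it. This gives the \emph{unfolding rule}: $\rho_{\mathrm{oi}}(z)=\{z\}$ for $z\in\xi$, and for $t=x(t_z)_{z\in\zeta}$,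
\begin{equation}\label{eq:unfold}
r\in\rho_{\mathrm{oi}}(t)\iff r=s[o\mapsto r_o]\text{ for some }s\in\rho(x)\text{ and }r_o\in\rho_{\mathrm{oi}}(t_{s(o)}).
\end{equation}
In this situation we speak of the \emph{copy} of $s$ at the root of $r$. For $L\subseteq\mathbb{T}^\times X$ put $\rho_{\mathrm{io}}[L]=\bigcup_{t\in L}\rho_{\mathrm{io}}(t)$ and $\rho_{\mathrm{oi}}[L]=\bigcup_{t\in L}\rho_{\mathrm{oi}}(t)$, sort by sort.

The relation $\{(t|_v,r_v):v\in\mathrm{dom}(t)\}$ coming from an inside-out substitution is a $\rho$-unfolding, so $\rho_{\mathrm{io}}(t)\subseteq\rho_{\mathrm{oi}}(t)$. If every variable occurs exactly once in every tree of $\rho(x)$, for all $x$, then repeated use of \eqref{eq:unfold} visits each vertex of $t$ exactly once, and the two sets coincide. The difference comes from copying alone.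

\subsection{The question}

Given $L\subseteq\mathbb{T}^\times X$, $R\subseteq\mathbb{T}^\times\Sigma$ and substitutions $\sigma,\tau$, let
\[
S_{\mathrm{oi}}=\{\rho\in[\sigma,\tau]:\rho_{\mathrm{oi}}[L]\subseteq R\},
\qquad
S_{\mathrm{io}}=\{\rho\in[\sigma,\tau]:\rho_{\mathrm{io}}[L]\subseteq R\}.
\]
The bounds $\sigma$ and $\tau$ restrict the search; in particular, $\sigma(x)=\tau(x)$ turns the letter $x$ into a constant. If $\rho\subseteq\rho'$, every $\rho$-unfolding is a $\rho'$-unfolding, so $\rho_{\mathrm{oi}}[L]\subseteq\rho'_{\mathrm{oi}}[L]$. Hence $S_{\mathrm{oi}}$ is downward closed in $[\sigma,\tau]$: it is nonempty if and only if it contains $\sigma$, and it is completely described by its maximal elements, provided that every solution lies below a maximal one.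

\begin{example}\label{ex:copy}
Let $X$ consist of $u$ of sort $\{z\}$ and $x$ of sort $\emptyset$, and let $\Sigma$ consist of $h$ of sort $\{1,2\}$ and $a,b$ of sort $\emptyset$. Put $L=\{u(x)\}$, $R=\mathbb{T}^\times_\emptyset\Sigma\setminus\{h(a,b)\}$, $\sigma(u)=\tau(u)=\{h(z,z)\}$, $\sigma(x)=\emptyset$ and $\tau(x)=\{a,b\}$. For $\rho\in[\sigma,\tau]$,
\[
\rho_{\mathrm{io}}(u(x))=\{h(s,s):s\in\rho(x)\},\qquad
\rho_{\mathrm{oi}}(u(x))=\{h(s,s'):s,s'\in\rho(x)\}.
\]
So $S_{\mathrm{io}}=[\sigma,\tau]$ has the single maximal element $\tau$, whereas $S_{\mathrm{oi}}$ has two maximal elements, with $\rho(x)=\{a\}$ and $\rho(x)=\{b\}$.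
\end{example}

For regular $L,R,\sigma,\tau$, a result of Camino et al.\ states that $S_{\mathrm{io}}$ has finitely many maximal elements, that all of them are regular, and that they can be computed. About the other semantics Blumensath \cite{Blumensath} writes: ``The more complicated case of outside-in substitutions is still open.'' The question is whether the following hold for all regular $L,R,\sigma,\tau$.
\begin{itemize}
\item[(a)] Every element of $S_{\mathrm{oi}}$ lies below a maximal element of $S_{\mathrm{oi}}$, and there are only finitely many maximal elements.
\item[(b)] Every maximal element of $S_{\mathrm{oi}}$ is regular.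
\item[(c)] There is an algorithm that, given $L,R,\sigma,\tau$ by parity tree automata, decides whether $S_{\mathrm{oi}}\neq\emptyset$ and outputs the maximal elements of $S_{\mathrm{oi}}$, each given by parity tree automata.
\end{itemize}
The inside-out case suggests a positive answer, but not even the existence of maximal elements comes for free. A single tree $r\in\rho_{\mathrm{oi}}(t)$ may involve infinitely many choices, so there is no formal reason why the union of a chain of solutions should be a solution. For general $R$ it is not.

\begin{example}\label{ex:zorn}
Let $x\in X$ have sort $\{z\}$ and let $a,b\in\Sigma$ have sort $\{1\}$. Put $L=\{xxx\cdots\}$, $\sigma(x)=\emptyset$, $\tau(x)=\{a^jb(z):j\ge0\}$, and let $R$ be the set of infinite chains $a^{j_0}ba^{j_1}b\cdots$ with bounded exponents $j_i$. The trees in $\rho_{\mathrm{oi}}[L]$ are the chains $a^{j_0}ba^{j_1}b\cdots$ with $a^{j_i}b(z)\in\rho(x)$ for all $i$, so $\rho\in S_{\mathrm{oi}}$ if and only if $\rho(x)$ is finite. There is no maximal solution. Any proof of (a) must therefore use the regularity of $R$.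
\end{example}

\subsection{Results}

\begin{theorem}\label{thm:main}
Let $L\subseteq\mathbb{T}^\times X$ and $R\subseteq\mathbb{T}^\times\Sigma$ be regular tree languages and let $\sigma,\tau$ be regular substitutions. There are finitely many regular substitutions $\tau_1,\dots,\tau_N$ $(N\ge0)$, computable from parity automata for $L,R,\sigma,\tau$, such that $\sigma\subseteq\tau_i$ for all $i$ and
\[
S_{\mathrm{oi}}=[\sigma,\tau_1]\cup\dots\cup[\sigma,\tau_N].
\]
The maximal elements of $S_{\mathrm{oi}}$ are the maximal elements of $\{\tau_1,\dots,\tau_N\}$, every element of $S_{\mathrm{oi}}$ lies below one of them, and $S_{\mathrm{oi}}\neq\emptyset$ if and only if $N>0$. In particular, \textup{(a)}, \textup{(b)} and \textup{(c)} hold.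
\end{theorem}

The idea is to look at the failure of the inclusion. Fix a nondeterministic automaton for the \emph{complement} of $R$. Then $\rho_{\mathrm{oi}}(t)\not\subseteq R$ means that there are a choice of a tree for every copy and an accepting run on the result. Both are existential, and because the copies are independent, both can be produced copy by copy: one player chooses a tree $s\in\rho(x)$ with a run on it, the other chooses the variable leaf at which to continue. Of the pair (tree, run) this game needs only a finite summary, so $\rho$ enters only through a finite table.

Section~\ref{sec:tools} recalls automata and games. Section~\ref{sec:example} solves an instance by hand in which the automaton has one state. Section~\ref{sec:game} defines the summaries and the game and proves the key Lemma~\ref{lem:key}, and Section~\ref{sec:proof} derives Theorem~\ref{thm:main}. Section~\ref{sec:hyp} extends (a) to arbitrary $L,\sigma,\tau$ and to finite systems of inclusions (Theorem~\ref{thm:general}), and shows in which sense the hypotheses of (b) and (c) are necessary (Proposition~\ref{prop:converse}). Section~\ref{sec:count} counts maximal solutions: an upper bound (Proposition~\ref{prop:upper}),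 small instances with doubly exponentially many maximal solutions (Theorem~\ref{thm:output}), and the sharpness of the upper bound on the $\log\log$ scale (Theorem~\ref{thm:sharp} and Corollary~\ref{cor:N}).

\section{Automata, games and the order on priorities}\label{sec:tools}

Write $[d]=\{0,\dots,d-1\}$; its elements are called \emph{priorities}. For an infinite sequence of priorities, $\limsup$ is the largest value that occurs infinitely often. If such a sequence is cut into consecutive finite nonempty blocks, the sequence of block maxima has the same $\limsup$: from some point on no entry exceeds the $\limsup$, and the $\limsup$ occurs in infinitely many blocks. We use this without further mention.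

\subsection{Automata}

An \emph{automaton} $\mathcal{B}=(Q,\Delta,d)$ over $\Sigma$ has a finite set $Q$ of states and a finite set $\Delta$ of transitions $(q,a,(p_z,\kappa_z)_{z\in\zeta})$ with $a\in\Sigma_\zeta$, $q,p_z\in Q$ and $\kappa_z\in[d]$. A \emph{run from $q$} on a tree $r$ assigns a state to every vertex, $q$ to the root, and to every letter-labeled vertex $v$ a transition whose first two components are the state and the label of $v$ and whose states $p_z$ are the states of the successors $vz$; the edge from $v$ to $vz$ then has priority $\kappa_z$. The run is \emph{good} if the priorities along every infinite path have even $\limsup$. Goodness imposes no condition at variable leaves. The \emph{path priority} of a vertex other than the root is the largest priority of an edge on the path from the root to it. For $F\subseteq Q\times\xi$, a tree $r\in\mathbb{T}_\xi\Sigma$ is \emph{accepted from $q$ with $F$} if it has a good run from $q$ in which every variable leaf, with state $p$ and label $z$, satisfies $(p,z)\in F$; such a run is \emph{accepting}. The automaton is \emph{deterministic} if it has at most one transition for each state and letter; then a tree has at most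 one run from each state.

Up to effective translation these are the usual nondeterministic parity tree automata: a priority on a state is moved to the edges that enter it, a priority on an edge is stored in the target state, and $F$ lists the states in which a variable, read as a nullary symbol, is accepted. We use the following theorem of Rabin.
\begin{itemize}
\item[(F1)] For each sort $\xi$, the subsets of $\mathbb{T}_\xi\Sigma$ accepted by automata are effectively closed under union, intersection and complement, and emptiness is decidable \cite{Rabin}.
\end{itemize}
Consequently inclusion is decidable as well. The set $\mathbb{T}^\times_\xi\Sigma$ is accepted by an automaton: for each $z\in\xi$ an automaton can guess a finite path to a leaf labeled $z$, using an odd priority along the guessed path, and we intersect these languages with that of the trees whose root is a letter.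

Let $R\subseteq\mathbb{T}^\times\Sigma$ and let $\Xi$ be a set of sorts. A \emph{complement automaton for $R$ on $\Xi$} is an automaton $\mathcal{B}$ together with a state $q_\xi$ and a set $F_\xi\subseteq Q\times\xi$ for each $\xi\in\Xi$ such that, for all $\xi\in\Xi$ and $r\in\mathbb{T}_\xi\Sigma$,
\begin{equation}\label{eq:compl}
r\text{ is accepted from }q_\xi\text{ with }F_\xi\iff r\notin R_\xi .
\end{equation}

\begin{lemma}\label{lem:compl}
Every regular $R$ has a complement automaton on the set of all sorts. The automaton and, for each given $\xi$, the pair $(q_\xi,F_\xi)$ are computable from automata for $R$.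
\end{lemma}

\begin{proof}
The language $R$ is given by automata for finitely many sorts $\xi$ and is empty in all other sorts. Take the disjoint union of automata for the finitely many sets $\mathbb{T}_\xi\Sigma\setminus R_\xi$, which exist by (F1), and add a state $\top$ that has, for every letter, the transition sending all successors to $\top$ with priority $0$. For the remaining sorts put $q_\xi=\top$ and $F_\xi=\{\top\}\times\xi$; then every tree is accepted.
\end{proof}

\subsection{Games}

A \emph{parity game} is a directed graph whose vertices, the \emph{positions}, are divided between two players, Eve and Adam, and whose edges, the \emph{moves}, carry priorities from $[d]$. A play starts in a given position, and the owner of the current position chooses the next move. A player who cannot move loses, and Eve wins an infinite play if and only if the $\limsup$ of its priorities is even. A strategy of Eve prescribes her next move as a function of the play so far; it is \emph{positional} if it depends only on the current position, and \emph{winning} if Eve wins every play consistent with it. Eve \emph{wins the game} if she has a winning strategy.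
\begin{itemize}
\item[(F2)] If Eve wins a parity game, on an arbitrary graph and with finitely many priorities, then she has a positional winning strategy \cite{EJ,Mostowski}.
\end{itemize}
An \emph{alternating automaton} over $X$ has a finite set $Q$ of states and, for each $q\in Q$ and $x\in X_\zeta$, a set $\delta(q,x)$ of subsets of $\zeta\times Q\times[d]$. One reads $\delta(q,x)$ as the formula $\bigvee_{D\in\delta(q,x)}\bigwedge_{(z,p,\kappa)\in D}$ (go to successor $z$ in state $p$ with priority $\kappa$). A tree $t\in\mathbb{T}_\xi X$ is accepted from $q_0$ with $F\subseteq Q\times\xi$ if Eve wins the following game from $(\varepsilon,q_0)$. In position $(v,q)$ with $t(v)=x\in X$, Eve picks $D\in\delta(q,x)$ (priority $0$), and Adam picks $(z,p,\kappa)\in D$ and moves to $(vz,p)$ with priority $\kappa$. A position $(v,q)$ with $t(v)=z\in\xi$ has no moves and is won by Eve if and only if $(q,z)\in F$.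
\begin{itemize}
\item[(F3)] Alternating and nondeterministic parity tree automata accept the same languages, and the translation is effective \cite{MS}.
\end{itemize}

\subsection{Which priority is better for Eve?}

A tree $s\in\rho(x)$ may have many leaves with the same variable that are reached in the same state but with different path priorities. We want to remember only the worst of them, so we need to compare priorities by their value for acceptance. Even is better than odd, a large even priority is better than a small one since it overrides more, and a large odd priority is worse than a small one. So let $\kappa\sqsubseteq\kappa'$ if $\kappa$ is odd and $\kappa'$ is even, or both are odd and $\kappa\ge\kappa'$, or both are even and $\kappa\le\kappa'$. This is the total order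
\[
\dots\sqsubset5\sqsubset3\sqsubset1\sqsubset0\sqsubset2\sqsubset4\sqsubset\dots
\]
restricted to $[d]$. The symbols $\max$ and $\limsup$ always refer to the usual order of the integers.

\begin{lemma}\label{lem:order}
If $\kappa_i\sqsubseteq\kappa'_i$ in $[d]$ for all $i<\omega$ and $\limsup\kappa_i$ is even, then $\limsup\kappa'_i$ is even.
\end{lemma}

\begin{proof}
Suppose that $M=\limsup\kappa'_i$ is odd, and let $E=\limsup\kappa_i$. For infinitely many $i$ we have $\kappa_i\sqsubseteq\kappa'_i=M$, which forces $\kappa_i$ to be odd and at least $M$. Hence $E\ge M$, and $E>M$ because $E$ is even. For infinitely many $i$ we have $E=\kappa_i\sqsubseteq\kappa'_i$, which forces $\kappa'_i$ to be even and at least $E$. So $\limsup\kappa'_i\ge E>M$, a contradiction.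
\end{proof}

\section{An instance with one state}\label{sec:example}

Let $\Sigma$ consist of $a_0,a_1,a_2$ of sort $\{1\}$ and $h$ of sort $\{1,2\}$. Let $\mathcal{B}$ have the single state $q$; the edge below $a_i$ has priority $i$, and both edges below $h$ have priority $0$. Every tree has exactly one run, and the run is good unless the tree has a \emph{bad path}, one with infinitely many $a_1$ and finitely many $a_2$. Let $R\subseteq\mathbb{T}^\times_\emptyset\Sigma$ be the set of trees with a bad path, so that $\mathcal{B}$ is a complement automaton for $R$ on $\{\emptyset\}$. Let $X=\{x,y\}$ with both letters of sort $\{z\}$, let $L=\{t\}$ with $t=xyxy\cdots$, and put $\sigma(x)=\sigma(y)=\emptyset$ and $\tau(x)=\tau(y)=\mathbb{T}^\times_{\{z\}}\Sigma$. We determine $S_{\mathrm{oi}}$.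

For $s\in\mathbb{T}^\times_{\{z\}}\Sigma$ let $\mu(s)=\bot$ if $s$ has a bad path, and otherwise let $\mu(s)$ be the $\sqsubseteq$-least path priority of a leaf labeled $z$. The values form the chain $\bot\sqsubset1\sqsubset0\sqsubset2$, and they are attained by $h(a_1a_1\cdots,z)$, $a_1(z)$, $a_0(z)$, $a_2(z)$. For a substitution $\rho$ let $\alpha$ and $\beta$ be the $\sqsubseteq$-largest values of $\mu$ on $\rho(x)$ and on $\rho(y)$, with $\bot$ for the empty set. We claim that
\[
\rho\notin S_{\mathrm{oi}}\iff \alpha\neq\bot,\ \beta\neq\bot,\ \text{and }\max(\alpha,\beta)\text{ is even}.
\]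

Assume the right-hand side, and pick $s\in\rho(x)$ and $s'\in\rho(y)$ with $\mu(s)=\alpha$ and $\mu(s')=\beta$. Let $r=s[o\mapsto r']$ and $r'=s'[o\mapsto r]$, as in Lemma~\ref{lem:guarded}. Then $r\in\rho_{\mathrm{oi}}(t)$, witnessed by the unfolding $\{(t,r),(t|_z,r')\}$. A path of $r$ that eventually stays in one copy of $s$ or $s'$ is not bad. Any other infinite path is cut by the copies into blocks whose maxima are alternately $\sqsupseteq\alpha$ and $\sqsupseteq\beta$. The sequence $\alpha,\beta,\alpha,\dots$ has even $\limsup$, so by Lemma~\ref{lem:order} the path is not bad. Thus $r\notin R$.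

Conversely, assume that the right-hand side fails and let $r\in\rho_{\mathrm{oi}}(t)$. Decompose $r$ by \eqref{eq:unfold} and walk down from the root: in a copy of a tree $s$ with a bad path follow that path forever, and in a copy of any other tree $s$ go to a leaf with path priority $\mu(s)$, where the next copy begins. If the first case ever occurs, $r\in R$. If not, we have met trees with $\mu\neq\bot$ in both $\rho(x)$ and $\rho(y)$, so $\max(\alpha,\beta)$ is odd, and the block maxima of our path are alternately $\sqsubseteq\alpha$ and $\sqsubseteq\beta$. If their $\limsup$ were even, Lemma~\ref{lem:order} would make $\max(\alpha,\beta)$ even. So the path is bad and $r\in R$. This proves the claim.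

Hence $\rho$ is a solution exactly if $\alpha=\bot$, or $\beta=\bot$, or $(\alpha,\beta)\in\{(1,1),(1,0),(0,1)\}$. With $T_\nu=\{s:\mu(s)\sqsubseteq\nu\}$, so that $T_\bot\subsetneq T_1\subsetneq T_0\subsetneq T_2=\tau(x)$, the maximal solutions $(\rho(x),\rho(y))$ are the four pairs
\[
(T_\bot,T_2),\qquad(T_2,T_\bot),\qquad(T_1,T_0),\qquad(T_0,T_1).
\]

All features of the general proof are present. A tree $s$ matters only through a finite summary $\mu(s)$, a substitution only through the table $(\alpha,\beta)$, and a maximal solution consists of all trees whose summary fits a table. The two halves of the argument are the strategies of two players: one chooses the trees, the other chooses the leaves. What is missing is that, with several states, different copies of the same subtree of $t$ are entered in different states and may call for different choices. The summary must therefore keep track of states, and this is where outside-in substitution will be needed.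

\section{Types and the substitution game}\label{sec:game}

Fix an automaton $\mathcal{B}=(Q,\Delta,d)$ over $\Sigma$ with $n=|Q|$.

\subsection{Types and tables}

Consider a good run on a copy of $s\in\mathbb{T}^\times_\zeta\Sigma$ inside a larger tree. The rest of the tree interacts with it only through the variable leaves: it matters which variable a leaf carries, because this determines the subtree of $t$ that is substituted next; in which state the leaf is reached, because the run continues from there; and which path priority it has, because this is the contribution of the copy to the $\limsup$ of a path that passes through it. By Lemma~\ref{lem:order} it suffices to know, for each variable and state, a lower bound on the path priorities with respect to $\sqsubseteq$.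

\begin{definition}
For a sort $\zeta$ let $P_\zeta$ be the set of partial functions $\pi:\zeta\times Q\rightharpoonup[d]$; it has $(d+1)^{|\zeta|n}$ elements. A good run on $s\in\mathbb{T}^\times_\zeta\Sigma$ is \emph{bounded by} $\pi\in P_\zeta$ if for every variable leaf of $s$, with label $z$, state $p$ and path priority $\kappa$, the value $\pi(z,p)$ is defined and $\pi(z,p)\sqsubseteq\kappa$. The \emph{type} of $s$ is
\[
\mathrm{tp}(s)=\{(q,\pi)\in Q\times P_\zeta:\text{some good run on }s\text{ from }q\text{ is bounded by }\pi\}.
\]
\end{definition}

Path priorities of variable leaves are defined because the root of $s$ is labeled by a letter. One may read $\pi$ as a promise: every variable leaf is of a kind $(z,p)$ listed in the domain of $\pi$, and it is reached with a priority at least as good as $\pi(z,p)$. In Section~\ref{sec:example}, $\mathrm{tp}(s)$ is empty if $\mu(s)=\bot$ and otherwise consists of the pairs $(q,\pi)$ with $\pi(z,q)\sqsubseteq\mu(s)$.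

\begin{lemma}\label{lem:types}
For every $(q,\pi)\in Q\times P_\zeta$ the language $\{s\in\mathbb{T}^\times_\zeta\Sigma:(q,\pi)\in\mathrm{tp}(s)\}$ is regular, and an automaton for it is computable.
\end{lemma}

\begin{proof}
Take the automaton with states $Q\times[d]$ that has, for each transition $(q',a,(p_z,\kappa_z)_z)$ of $\mathcal{B}$ and each $\kappa\in[d]$, the transition from $(q',\kappa)$ on $a$ that sends successor $z$ to $(p_z,\max(\kappa,\kappa_z))$ with priority $\kappa_z$. Its runs from $(q,0)$ are the runs of $\mathcal{B}$ from $q$, with the path priority of each vertex other than the root recorded in the second component. Let $F$ contain $((p,\kappa),z)$ if and only if $\pi(z,p)$ is defined and $\pi(z,p)\sqsubseteq\kappa$. The required language is the intersection of $\mathbb{T}^\times_\zeta\Sigma$ with the set of trees accepted from $(q,0)$ with $F$; apply (F1).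
\end{proof}

A \emph{table} is a family $\theta=(\theta(x))_{x\in X}$ with $\theta(x)\subseteq Q\times P_\zeta$ for $x\in X_\zeta$. Since $X$ is finite, there are finitely many tables; they are ordered by componentwise inclusion. The \emph{table of a substitution} $\rho$ is
\[
\theta_\rho(x)=\bigcup_{s\in\rho(x)}\mathrm{tp}(s).
\]
It lists the promises that can be kept by some tree in $\rho(x)$.

\subsection{The game}

Now let $\mathcal{B}$, with $(q_\xi,F_\xi)_{\xi\in\Xi}$, be a complement automaton for $R$ on $\Xi$.

\begin{definition}
For $\xi\in\Xi$, $t\in\mathbb{T}^\times_\xi X$ and a table $\theta$, the parity game $G(t,\theta)$ starts in position $(\varepsilon,q_\xi)$. In position $(v,q)\in\mathrm{dom}(t)\times Q$: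
\begin{itemize}
\item if $t(v)=z\in\xi$, the play ends, and Eve wins if and only if $(q,z)\in F_\xi$;
\item if $t(v)=x\in X$, Eve picks $\pi$ with $(q,\pi)\in\theta(x)$ (priority $0$); then Adam picks $(z,p)\in\mathrm{dom}(\pi)$ and moves to $(vz,p)$ with priority $\pi(z,p)$.
\end{itemize}
\end{definition}

Eve tries to show that the inclusion in $R$ fails. Enlarging the table only gives her more moves: if $\theta\subseteq\theta'$ and Eve wins $G(t,\theta)$, then the same strategy wins $G(t,\theta')$.

\begin{example}\label{ex:copygame}
In Example~\ref{ex:copy} take $d=1$, states $q_0,q_a,q_b$, and three transitions: from $q_0$ on $h$ to $(q_a,q_b)$, from $q_a$ on $a$, and from $q_b$ on $b$. From $q_0$ exactly $h(a,b)$ is accepted, so this is a complement automaton for $R$ on $\{\emptyset\}$. The type of $h(z,z)$ consists of the pairs $(q_0,\pi)$ with $(z,q_a),(z,q_b)\in\mathrm{dom}(\pi)$, and $\mathrm{tp}(a)=\{(q_a,\emptyset)\}$, $\mathrm{tp}(b)=\{(q_b,\emptyset)\}$. In $G(u(x),\theta_\rho)$ Eve's best first move is the function $\pi$ with domain $\{(z,q_a),(z,q_b)\}$. Adam moves to the vertex labeled $x$ in state $q_a$ or $q_b$. In state $q_a$ Eve can move if and only if $a\in\rho(x)$,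 in state $q_b$ if and only if $b\in\rho(x)$, and after her move Adam is stuck. So Eve wins if and only if $\rho(x)=\{a,b\}$, and she wins by answering differently at the same vertex of $u(x)$, depending on the state.
\end{example}

\begin{lemma}[Key lemma]\label{lem:key}
For every substitution $\rho$, every $\xi\in\Xi$ and every $t\in\mathbb{T}^\times_\xi X$,
\[
\rho_{\mathrm{oi}}(t)\not\subseteq R_\xi\iff\text{Eve wins }G(t,\theta_\rho).
\]
\end{lemma}

\begin{proof}
($\Rightarrow$) Let $r\in\rho_{\mathrm{oi}}(t)\setminus R_\xi$. By \eqref{eq:compl} there is an accepting run on $r$ from $q_\xi$ with $F_\xi$; fix one. Eve reads her moves off this run. Along with the position $(v,q)$ she keeps a vertex $w$ of $r$ such that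
\[
r|_w\in\rho_{\mathrm{oi}}(t|_v)\quad\text{and}\quad w\text{ has state }q .
\]
Initially $w=\varepsilon$.

If $t(v)=z\in\xi$, then $r|_w=z$ by the unfolding rule, so $w$ is a variable leaf of $r$ with state $q$ and label $z$. The run is accepting, so $(q,z)\in F_\xi$ and Eve wins.

If $t(v)=x\in X_\zeta$, then by \eqref{eq:unfold} $r|_w=s[o\mapsto r_o]$ with $s\in\rho(x)$ and $r_o\in\rho_{\mathrm{oi}}(t|_{vz})$ for each variable leaf $o$ of $s$ with label $z$. Giving each vertex $w'$ of $s$ the state and, if it is labeled by a letter, the transition of $ww'$, we obtain a run $\eta$ on $s$ from $q$. It is good, since an infinite path of $s$ is a tail of an infinite path of $r$. Let $\pi(z,p)$ be the $\sqsubseteq$-least path priority in $\eta$ of a leaf of $s$ with label $z$ and state $p$, and leave it undefined if there is no such leaf. The minimum is attained, even for infinitely many leaves, because $[d]$ is finite. Then $\eta$ is bounded by $\pi$, so $(q,\pi)\in\mathrm{tp}(s)\subseteq\theta_\rho(x)$, and Eve plays $\pi$. If Adam picks $(z,p)$, there is a leaf $o$ of $s$ with label $z$, state $p$ and path priority exactly $\pi(z,p)$. Eve continues with the vertex $wo$, which has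 state $p$ and satisfies $r|_{wo}=r_o\in\rho_{\mathrm{oi}}(t|_{vz})$.

So Eve is never stuck, and she wins every finite play. In an infinite play the vertices $w_0,w_1,\dots$ that she keeps are proper prefixes of one another, since each $o$ is nonempty, and so they determine an infinite path of $r$. The largest priority on the block from $w_i$ to $w_{i+1}$ is the priority of Adam's $i$-th move. The run is good, so these priorities have even $\limsup$ and Eve wins.

($\Leftarrow$) Now a tree and a run must be built from a strategy. By (F2) fix a positional winning strategy of Eve, and let $W$ be the set of positions $(v,q)$ that occur in plays consistent with it. If $(v,q)\in W$ and $t(v)=z\in\xi$, then $(q,z)\in F_\xi$, since Eve wins the play that ends there. If $(v,q)\in W$ and $t(v)=x\in X$, the strategy prescribes a move $\pi_{v,q}$ with $(q,\pi_{v,q})\in\theta_\rho(x)$, and we choose a tree $s_{v,q}\in\rho(x)$ and a good run $\eta_{v,q}$ on it from $q$ that is bounded by $\pi_{v,q}$. If $o$ is a variable leaf of $s_{v,q}$ with label $z$ and state $p$ in $\eta_{v,q}$, then $(z,p)\in\mathrm{dom}(\pi_{v,q})$ is a possible answer of Adam, so $(vz,p)\in W$. By Lemma~\ref{lem:guarded}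 there is a family $(r_{v,q})_{(v,q)\in W}$ in $\mathbb{T}_\xi\Sigma$ with $r_{v,q}=z$ if $t(v)=z\in\xi$ and otherwise
\[
r_{v,q}=s_{v,q}[o\mapsto r_{vz,p}]\qquad(z\text{ the label and }p\text{ the state of }o).
\]
These equations say that $\{(t|_v,r_{v,q}):(v,q)\in W\}$ is a $\rho$-unfolding. Hence $r=r_{\varepsilon,q_\xi}$ belongs to $\rho_{\mathrm{oi}}(t)$.

The tree $r$ is divided into copies of the trees $s_{v,q}$, and we put the run $\eta_{v,q}$ on each copy of $s_{v,q}$. These runs fit together: below a leaf $o$ with label $z$ and state $p$ hangs $r_{vz,p}$, whose top copy carries a run from $p$. The result is a run on $r$ from $q_\xi$, and we show that it is accepting. A variable leaf of $r$ is the root of some $r_{v,q}=z$ with $(v,q)\in W$ and has state $q$, so $(q,z)\in F_\xi$. An infinite path that eventually stays in one copy of $s_{v,q}$ has even $\limsup$ because $\eta_{v,q}$ is good. Any other infinite path passes through copies of $s_{v_0,q_0},s_{v_1,q_1},\dots$, where $(v_0,q_0)=(\varepsilon,q_\xi)$, and leaves the $i$-th copy through a leaf with some label $z_i$, state $q_{i+1}$ and path priority $\kappa'_i$, where $v_{i+1}=v_iz_i$. Put $\kappa_i=\pi_{v_i,q_i}(z_i,q_{i+1})$.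 Then $\kappa_i\sqsubseteq\kappa'_i$, as $\eta_{v_i,q_i}$ is bounded by $\pi_{v_i,q_i}$. The $\kappa_i$ are the priorities of Adam's moves in the play through $(v_0,q_0),(v_1,q_1),\dots$, which is consistent with the strategy, so $\limsup\kappa_i$ is even. By Lemma~\ref{lem:order}, $\limsup\kappa'_i$ is even, and the $\kappa'_i$ are the block maxima of the path. Thus $r$ is accepted from $q_\xi$ with $F_\xi$, and $r\notin R_\xi$ by \eqref{eq:compl}.
\end{proof}

\begin{remark}\label{rem:oi}
The outside-in semantics is used in ($\Leftarrow$), where the tree $s_{v,q}$ chosen for a copy of the vertex $v$ depends on the state $q$ in which that copy is entered. Inside-out substitution allows only one tree per vertex, and for it this direction fails: in Example~\ref{ex:copygame} Eve wins $G(u(x),\theta_\tau)$ although $\tau_{\mathrm{io}}(u(x))\subseteq R$.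
\end{remark}

\section{Proof of Theorem~\ref{thm:main}}\label{sec:proof}

By the key lemma, whether $\rho$ maps $L$ into $R$ depends only on the table $\theta_\rho$. It remains to go back from tables to substitutions. For a table $\theta$ and $x\in X_\zeta$ put
\[
K_{\theta,x}=\{s\in\mathbb{T}^\times_\zeta\Sigma:\mathrm{tp}(s)\subseteq\theta(x)\},\qquad
\tau_\theta(x)=\tau(x)\cap K_{\theta,x}.
\]
The language $K_{\theta,x}$ is the complement in $\mathbb{T}^\times_\zeta\Sigma$ of the union of the finitely many languages of Lemma~\ref{lem:types} with $(q,\pi)\notin\theta(x)$, so it is effectively regular. The substitution $\tau_\theta$ is the largest one below $\tau$ whose table is contained in $\theta$: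
\begin{equation}\label{eq:galois}
\rho\subseteq\tau_\theta\iff\rho\subseteq\tau\text{ and }\theta_\rho\subseteq\theta,
\end{equation}
since both sides say that every $s\in\rho(x)$ satisfies $s\in\tau(x)$ and $\mathrm{tp}(s)\subseteq\theta(x)$. The order-theoretic part of the argument will be used three times, so we isolate it.

\begin{lemma}\label{lem:intervals}
Let $\sigma,\tau$ be arbitrary substitutions and let $\Theta$ be a downward closed set of tables. Put $S=\{\rho\in[\sigma,\tau]:\theta_\rho\in\Theta\}$ and $\mathcal{M}=\{\theta\in\Theta:\sigma\subseteq\tau_\theta\}$. Then:
\begin{itemize}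
\item[\textup{(i)}] $S=\bigcup_{\theta\in\mathcal{M}}[\sigma,\tau_\theta]$;
\item[\textup{(ii)}] the maximal elements of $S$ are the maximal elements of the finite set $T=\{\tau_\theta:\theta\in\mathcal{M}\}$, and every element of $S$ lies below one of them;
\item[\textup{(iii)}] every maximal element $\rho$ of $S$ satisfies $\rho=\tau_{\theta_\rho}$.
\end{itemize}
\end{lemma}

\begin{proof}
(i) Let $\rho\in S$ and $\theta=\theta_\rho$. Then $\theta\in\Theta$, and $\sigma\subseteq\rho\subseteq\tau_\theta$ by \eqref{eq:galois}, so $\theta\in\mathcal{M}$ and $\rho\in[\sigma,\tau_\theta]$. Conversely, let $\rho\in[\sigma,\tau_\theta]$ with $\theta\in\mathcal{M}$. By \eqref{eq:galois}, $\rho\subseteq\tau$ and $\theta_\rho\subseteq\theta$, so $\theta_\rho\in\Theta$ and $\rho\in S$.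

(ii) By (i), $T\subseteq S$ and every element of $S$ lies below an element of $T$, hence below a maximal element of the finite set $T$. If $\tau'$ is maximal in $T$ and $\tau'\subseteq\rho\in S$, then $\rho\subseteq\tau''$ for some $\tau''\in T$, so $\tau'=\tau''=\rho$; thus $\tau'$ is maximal in $S$. A maximal element of $S$ equals the element of $T$ above it and is maximal in $T\subseteq S$.

(iii) The proof of (i) gives $\rho\subseteq\tau_{\theta_\rho}\in T\subseteq S$, and maximality gives equality.
\end{proof}

Let $\mathcal{B}$ be a complement automaton for $R$ on a set $\Xi$ that contains all sorts $\xi$ with $L_\xi\neq\emptyset$, and let $\Theta_L$ be the set of tables $\theta$ such that Eve wins $G(t,\theta)$ for no $t\in L$. It is downward closed, because winning passes to larger tables, and Lemma~\ref{lem:key} says that for every substitution $\rho$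
\begin{equation}\label{eq:theta}
\rho_{\mathrm{oi}}[L]\subseteq R\iff\theta_\rho\in\Theta_L .
\end{equation}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $\Xi$ be the finite set of sorts for which an automaton for $L_\xi$ is given, and compute a complement automaton for $R$ on $\Xi$ by Lemma~\ref{lem:compl}. By \eqref{eq:theta}, $S_{\mathrm{oi}}$ is the set $S$ of Lemma~\ref{lem:intervals} for $\Theta=\Theta_L$. Let $\tau_1,\dots,\tau_N$ be the substitutions $\tau_\theta$ with $\theta\in\mathcal{M}$. Parts (i) and (ii) of the lemma give the decomposition and the statements on maximal elements, and $S_{\mathrm{oi}}\neq\emptyset$ if and only if $N>0$, because each interval contains $\sigma$. This is (a). Each $\tau_\theta(x)=\tau(x)\cap K_{\theta,x}$ is regular since $\tau(x)$ is, which gives (b).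

For (c) we compute $\mathcal{M}$. Enumerate all tables $\theta$. Automata for $\tau_\theta$ are computable, and $\sigma\subseteq\tau_\theta$ is decidable by (F1). To decide whether $\theta\in\Theta_L$, consider the alternating automaton over $X$ with states $Q$ in which $\delta(q,x)$ consists of the sets $\{(z,p,\pi(z,p)):(z,p)\in\mathrm{dom}(\pi)\}$ for $(q,\pi)\in\theta(x)$. For $t\in\mathbb{T}^\times_\xi X$, its acceptance game from $q_\xi$ with $F_\xi$ is exactly $G(t,\theta)$. By (F3) and (F1), the language
\begin{equation}\label{eq:win}
E_\theta=\bigl(\{t\in\mathbb{T}^\times_\xi X:\text{Eve wins }G(t,\theta)\}\bigr)_{\xi\in\Xi},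
\end{equation}
empty in all other sorts, is effectively regular, and $\theta\in\Theta_L$ if and only if $L\cap E_\theta=\emptyset$, which is decidable by (F1). So $\mathcal{M}$ and $\tau_1,\dots,\tau_N$ are computable. The algorithm reports whether $N>0$, compares the $\tau_i$ by inclusion, and outputs the maximal ones without repetitions.
\end{proof}

\section{Which hypotheses are needed}\label{sec:hyp}

The four regularity assumptions play different roles. That of $R$ provides the automaton $\mathcal{B}$ and with it the finite set of tables; by Example~\ref{ex:zorn}, (a) fails without it. That of $\tau$ was used for (b) and (c), and those of $L$ and $\sigma$ only for (c). The proof therefore gives more.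

\begin{theorem}\label{thm:general}
Let $R_1,\dots,R_l\subseteq\mathbb{T}^\times\Sigma$ be regular, and let $L_1,\dots,L_l\subseteq\mathbb{T}^\times X$ and the substitutions $\sigma,\tau$ be arbitrary. Let $S$ be the set of all $\rho\in[\sigma,\tau]$ with $\rho_{\mathrm{oi}}[L_i]\subseteq R_i$ for all $i$. Then $S$ is a finite union of intervals $[\sigma,\tau_\theta]$, where $\tau_\theta(x)=\tau(x)\cap K_{\theta,x}$ and the languages $K_{\theta,x}$ are regular and range over a finite list that depends only on $R_1,\dots,R_l$ and the sorts of the letters of $X$. So every element of $S$ lies below a maximal one, there are finitely many maximal elements, and they are regular if $\tau$ is.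
\end{theorem}

\begin{proof}
An arbitrary $L_i$ may be nonempty in infinitely many sorts, so we use Lemma~\ref{lem:compl} in full: for each $i$ take a complement automaton for $R_i$ on the set of all sorts, with pairs $(q_{i,\xi},F_{i,\xi})$, and let $\mathcal{B}$ be the disjoint union of these automata, with $d$ the largest number of priorities among them. A run from $q_{i,\xi}$ stays in the $i$-th component, so $\mathcal{B}$ with the pairs $(q_{i,\xi},F_{i,\xi})_\xi$ is a complement automaton for $R_i$. Types and tables are taken with respect to $\mathcal{B}$ and do not depend on $i$. Let $\Theta_i$ be the set $\Theta_{L_i}$ defined with the pairs of index $i$. By \eqref{eq:theta}, $S$ is the set of Lemma~\ref{lem:intervals} for the downward closed set $\Theta=\bigcap_i\Theta_i$, and the lemma applies. The language $K_{\theta,x}$ is determined by $\mathcal{B}$, the sort $\zeta$ of $x$ and the subset $\theta(x)$ of the finite set $Q\times P_\zeta$, and $\mathcal{B}$ was chosen from $R_1,\dots,R_l$ alone.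
\end{proof}

Conversely, (b) characterizes the regularity of $R$, and (c) needs from $L$ exactly the ability to test disjointness from regular languages.

\begin{proposition}\label{prop:converse}
\begin{itemize}
\item[\textup{(i)}] Let $R\subseteq\mathbb{T}^\times_\xi\Sigma$. If all maximal elements of $S_{\mathrm{oi}}$ are regular for every choice of regular $L,\sigma,\tau$, then $R$ is regular.
\item[\textup{(ii)}] Let $\mathcal{L}$ be a class of finitely presented tree languages $L$, each with $L_\xi\neq\emptyset$ for only finitely many $\xi$, a finite set containing these $\xi$ being part of the presentation. The problem ``$S_{\mathrm{oi}}\neq\emptyset$?'' for inputs $L\in\mathcal{L}$ and regular $R,\sigma,\tau$ is decidable if and only if the problem ``$L\cap K=\emptyset$?'' for inputs $L\in\mathcal{L}$ and regular $K$ is decidable. In this case the maximal elements of $S_{\mathrm{oi}}$ are computable too.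
\end{itemize}
\end{proposition}

\begin{proof}
(i) Let $X=\{x\}$ with $x$ of sort $\xi$, let $L$ consist of the tree $x(z)_{z\in\xi}$, whose successor $z$ is labeled by the variable $z$, and put $\sigma(x)=\emptyset$ and $\tau(x)=\mathbb{T}^\times_\xi\Sigma$. By the unfolding rule, $\rho_{\mathrm{oi}}[L]$ consists of the trees $s[o\mapsto s(o)]=s$ with $s\in\rho(x)$. So $\rho\in S_{\mathrm{oi}}$ if and only if $\rho(x)\subseteq R$, and the unique maximal element is $x\mapsto R$.

(ii) Suppose that disjointness is decidable. Run the proof of Theorem~\ref{thm:main} with the presented set of sorts as $\Xi$. It contains all sorts in which $L$ is nonempty, and $L$ enters the algorithm only through the finitely many tests $L\cap E_\theta=\emptyset$ with the regular languages \eqref{eq:win}. This decides $S_{\mathrm{oi}}\neq\emptyset$ and computes the maximal elements.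

Conversely, let $L\in\mathcal{L}$ over $X$, with presented set $\Xi$, and a regular $K\subseteq\mathbb{T}^\times X$ be given. Put $\Sigma=X$, $\sigma(x)=\tau(x)=\{x(z)_{z\in\zeta}\}$ for $x\in X_\zeta$, and let $R_\xi=\mathbb{T}^\times_\xi X\setminus K_\xi$ for $\xi\in\Xi$ and $R_\xi=\emptyset$ otherwise; these are effectively regular. We have $\sigma_{\mathrm{oi}}(t)=\{t\}$: equality of trees is a $\sigma$-unfolding, and if $r\in\sigma_{\mathrm{oi}}(t)$, then by the unfolding rule $r$ and $t$ have the same root label and $r|_z\in\sigma_{\mathrm{oi}}(t|_z)$ for each successor $z$, so they agree on all levels by induction. Hence $S_{\mathrm{oi}}\neq\emptyset$ if and only if $L\subseteq R$, that is, $L_\xi\cap K_\xi=\emptyset$ for all $\xi\in\Xi$, and this is $L\cap K=\emptyset$ because $L$ is empty outside $\Xi$.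
\end{proof}

\begin{remark}
The trees $s\in\rho(x)$ satisfy two conditions: every variable of the sort of $x$ occurs in $s$, and the root of $s$ is a letter. The proofs never use the first. If $s$ omits a variable, a tree in $\rho_{\mathrm{oi}}(t)$ may omit a variable of $\xi$ and then lies outside $R_\xi$, but \eqref{eq:compl} was required for all of $\mathbb{T}_\xi\Sigma$. So everything remains true if such deleting substitutions are allowed, with the set of trees in $\mathbb{T}_\zeta\Sigma$ whose root is a letter in place of $\mathbb{T}^\times_\zeta\Sigma$ in the definitions of substitutions and types. The second condition is used in Lemma~\ref{lem:guarded}, in the definition of path priorities, and for the progress of the path in Lemma~\ref{lem:key}. Without it the definition itself degenerates: if $x$ has sort $\{z\}$, $t=xxx\cdots$ and the single leaf $z$ were allowed in $\rho(x)$, then $\{(t,r)\}$ would be a $\rho$-unfolding for every tree $r$.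
\end{remark}

\section{The number of maximal solutions}\label{sec:count}

Only the letters in $X'=\{x\in X:\sigma(x)\neq\tau(x)\}$ are true unknowns. Counting tables gives an upper bound.

\begin{proposition}\label{prop:upper}
Let $R$ be regular and $L,\sigma,\tau$ arbitrary, and let $\mathcal{B}$ be a complement automaton for $R$ on $\{\xi:L_\xi\neq\emptyset\}$ with $n$ states and $d$ priorities. Write $\zeta_x$ for the sort of $x$. Then $S_{\mathrm{oi}}$ has at most $\prod_{x\in X'}2^{\,n(d+1)^{|\zeta_x|n}}$ maximal elements.
\end{proposition}

\begin{proof}
By \eqref{eq:theta} and Lemma~\ref{lem:intervals}(iii), a maximal element satisfies $\rho=\tau_{\theta_\rho}$. For $x\in X'$ the set $\rho(x)$ is thus determined by $\theta_\rho(x)$, a subset of $Q\times P_{\zeta_x}$, which has $n(d+1)^{|\zeta_x|n}$ elements. For $x\notin X'$ we have $\rho(x)=\sigma(x)=\tau(x)$.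
\end{proof}

To come close to this bound one needs many trees with pairwise incomparable types, a tree of $L$ that singles out each of them, and, for each of them, an independent binary choice. We first carry this out with finite trees and without priorities; the types correspond to subsets of $\{1,\dots,m\}$ of equal size, and the binary choice is that of Example~\ref{ex:copy}.

\subsection{Small instances with many maximal solutions}

\begin{theorem}\label{thm:output}
There are instances, including automata for $L,R,\sigma,\tau$, of size polynomial in $m\ge2$ for which $S_{\mathrm{oi}}$ has exactly $2^{\binom{m}{\lfloor m/2\rfloor}}$ maximal elements. So the output of any algorithm as in \textup{(c)} is, in the worst case, at least doubly exponential in a parameter polynomially related to the input size.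
\end{theorem}

\begin{proof}
Let $X$ consist of $u,x,b_0,b_1$ of sort $\{z\}$ and $c$ of sort $\emptyset$. Let $\Sigma$ consist of $h,g_1,\dots,g_m$ of sort $\{1,2\}$, of $a_1,a_2,b_0,b_1$ of sort $\{1\}$, and of $c,e$ of sort $\emptyset$.

\emph{The language $R$.} Let $\mathcal{B}$ be the deterministic automaton with the single priority $0$, states $q_0,q_1,q_2,q,p_1,\dots,p_m,\top$, and exactly the following transitions: $q_0$ on $h$ goes to $(q_1,q_2)$; $q_\epsilon$ on $a_\epsilon$ goes to $q$ for $\epsilon=1,2$; $q$ on $g_i$ goes to $(p_i,q)$; $q$ has a transition on $e$; $p_i$ on $b_0$ and on $b_1$ goes to $p_{i-1}$ for $i\ge2$; $p_1$ on $b_1$ goes to $\top$; and $\top$ on every letter sends all successors to $\top$. Thus $p_i$ tests whether the $i$-th letter of a chain of letters $b_0,b_1$ is $b_1$. Let $R\subseteq\mathbb{T}^\times_\emptyset\Sigma$ be the set of trees not accepted from $q_0$.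

A tree is in $R$ if and only if following the transitions of $\mathcal{B}$ along some finite path leads to a vertex whose state and letter have no transition. An automaton with one extra state $*$ guesses this path. In a state of $\mathcal{B}$, at a letter for which $\mathcal{B}$ has a transition, it chooses one successor, continues there in the state given by $\mathcal{B}$ with priority $1$, and sends the other successor, if any, to $*$ with priority $0$; at a nullary letter of this kind it has no transition. At a letter for which $\mathcal{B}$ has no transition it sends all successors to $*$ with priority $0$. The state $*$ sends all successors to $*$ with priority $0$. Priority $1$ forces the guessed path to be finite. This automaton has $m+6$ states and $O(m^2)$ transitions.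

\emph{The bounds and $L$.} Let $I$ range over the subsets of $\{1,\dots,m\}$ of size $\mu=\lfloor m/2\rfloor\ge1$. For $I=\{i_1<\dots<i_\mu\}$ and $\epsilon\in\{1,2\}$ let
\[
s_{I,\epsilon}=a_\epsilon\bigl(g_{i_1}(z,g_{i_2}(z,\dots g_{i_\mu}(z,e)\dots))\bigr),\qquad
w_I=b_{\chi_I(1)}\cdots b_{\chi_I(m)}(c),
\]
where $\chi_I$ is the characteristic function of $I$. Put $\sigma(x)=\emptyset$, $\tau(x)=\{s_{I,\epsilon}\}_{I,\epsilon}$, $\sigma(u)=\tau(u)=\{h(z,z)\}$, $\sigma(b_i)=\tau(b_i)=\{b_i(z)\}$, $\sigma(c)=\tau(c)=\{c\}$, and $L=\{u(x(w_I))\}_I$. An automaton for $L$ counts the position in the chain and the number of letters $b_1$ read; an automaton for $\tau(x)$ stores the last index read on the spine and the number of letters $g_i$ read, and moves on $g_j$ only if $j$ exceeds the stored index. Both have $O(m^2)$ states and $O(m^3)$ transitions.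

\emph{The solutions.} Let $\rho\in[\sigma,\tau]$. Identify $w_I$ with the chain over $\Sigma$ having the same labels, which is the only element of $\rho_{\mathrm{oi}}(w_I)$, and write $s[w_I]$ for $s$ with all leaves $z$ replaced by $w_I$. The two copies created by $h(z,z)$ are independent, so
\[
\rho_{\mathrm{oi}}(u(x(w_I)))=\{h(s[w_I],s'[w_I]):s,s'\in\rho(x)\}.
\]
The tree $s_{J,\epsilon}[w_I]$ is accepted from $q_{\epsilon'}$ if and only if $\epsilon=\epsilon'$ and, for each $j\in J$, the chain $w_I$ is accepted from $p_j$. The latter means $j\in I$, because $p_j$ reads the $j$-th letter in state $p_1$. Since $|J|=|I|$, the inclusion $J\subseteq I$ means $J=I$. So $h(s[w_I],s'[w_I])\notin R$ if and only if $s=s_{I,1}$ and $s'=s_{I,2}$. Therefore $\rho\in S_{\mathrm{oi}}$ if and only if for no $I$ both $s_{I,1}$ and $s_{I,2}$ lie in $\rho(x)$, and the maximal elements are those that contain exactly one of the two for each $I$. There are $2^{\binom{m}{\mu}}$ of them. Finally, $\binom{m}{\mu}\ge2^m/(m+1)$, as it is the largest of $m+1$ binomial coefficients with sum $2^m$.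
\end{proof}

\subsection{Sharpness of the upper bound}

The factor $(d+1)^{|\zeta|n}$ in Proposition~\ref{prop:upper} counts partial functions $\zeta\times Q\rightharpoonup[d]$. To match it, subsets must be replaced by such functions, with $k$ variables, $m$ states and $d+1$ values, and the letters of the chains must be able to test a priority. A single priority on a path has no effect on acceptance, so the test has to be repeated forever; the trees of $L$ will be infinite.

\begin{theorem}\label{thm:sharp}
For all $k,d,m\ge1$ there is an instance with regular $L,R,\sigma,\tau$ such that $X'$ consists of two letters of arity $k$, the language $R$ has a complement automaton on $\{\xi:L_\xi\neq\emptyset\}$ with $n=m+3$ states and $d$ priorities, and $S_{\mathrm{oi}}$ has exactly $2^{|A|}$ maximal elements for a set $A$ with $|A|\ge(d+1)^{km}/(dkm+1)$.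
\end{theorem}

\begin{proof}
\emph{Testing a priority.} Let $C=[d]\cup\{\infty\}$, ordered by $\sqsubseteq$ with $\infty$ on top. The value $\infty$ stands for ``undefined'': no leaf at all is the best case for acceptance. $C$ is a chain with $d+1$ elements, of ranks $0,\dots,d$. For $c\in C$ we look for a priority $\gamma(c)$ that, inserted after a priority $\kappa$, makes the maximum even exactly when $c\sqsubseteq\kappa$. At the two ends of the chain the test may be always true or always false, and we use symbols $+$ and $-$ for these. Let $\Gamma=[d]\cup\{+,-\}$ and define $\gamma:C\to\Gamma$ by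
\[
\gamma(c)=\begin{cases}
0&\text{if }c=0,\\
c-1&\text{if }c\ge2\text{ is even},\\
c+1&\text{if }c<d-1\text{ is odd},\\
+&\text{if }c=d-1\text{ is odd},\\
-&\text{if }c=\infty.
\end{cases}
\]
For $d=3$, for instance, the chain $1\sqsubset0\sqsubset2\sqsubset\infty$ is mapped to $2,0,1,-$. If $\gamma(c)\in[d]$, then for all $\kappa\in[d]$
\begin{equation}\label{eq:test}
\max(\kappa,\gamma(c))\text{ is even}\iff c\sqsubseteq\kappa .
\end{equation}
For $c=0$ both sides say that $\kappa$ is even. For even $c\ge2$, the maximum of $\kappa$ and the odd number $c-1$ is even if and only if $\kappa$ is even and $\kappa\ge c$, which is $c\sqsubseteq\kappa$. For odd $c$, the maximum of $\kappa$ and the even number $c+1$ is even if and only if $\kappa$ is even or $\kappa\le c$, which again is $c\sqsubseteq\kappa$. Moreover, $\gamma(c)=+$ only if $c$ is the largest odd priority, that is, the least element of $C$, and $\gamma(c)=-$ if and only if $c=\infty$.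

\emph{The antichain.} Classify the $(d+1)^{km}$ functions $\varphi:\{1,\dots,k\}\times\{1,\dots,m\}\to C$ by the sum of the ranks of their values, a number in $\{0,\dots,dkm\}$, and let $A$ be a largest class. Then $|A|\ge(d+1)^{km}/(dkm+1)$. For distinct $\varphi,\psi\in A$ there is $(i,j)$ with $\varphi(i,j)\sqsubset\psi(i,j)$: otherwise $\psi\sqsubseteq\varphi$ pointwise, and equality of the rank sums gives $\varphi=\psi$.

\emph{Alphabets and automaton.} Let $X$ consist of $u$ of sort $\{1,2\}$, of $x,y$ of sort $\{z_1,\dots,z_k\}$, and of $b_\gamma$ $(\gamma\in\Gamma)$ of sort $\{1\}$. Let $\Sigma$ consist of $h$, $g_\top$, $g^j_\kappa$ $(1\le j\le m,\ \kappa\in[d])$ of sort $\{1,2\}$, of $b_\gamma$ $(\gamma\in\Gamma)$ of sort $\{1\}$, and of $e$ of sort $\emptyset$. The deterministic automaton $\mathcal{B}$ has the $m+3$ states $q_0,q,\top,p_1,\dots,p_m$ and exactly the following transitions, where each successor is given as (state, priority):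
\[
\begin{array}{lll}
q_0\text{ on }h: & (q,0),(q,0); & \\
q\text{ on }g^j_\kappa: & (p_j,\kappa),(q,0); & q\text{ on }g_\top:\ (\top,0),(q,0);\\
q\text{ on }b_\gamma: & (q,0); & q\text{ on }e:\ \text{the empty transition};\\
p_j\text{ on }b_\gamma\ (j\ge2): & (p_{j-1},0); & \\
p_1\text{ on }b_\gamma\ (\gamma\in[d]): & (q,\gamma); & p_1\text{ on }b_+:\ (\top,0);\\
\top\text{ on any letter}: & \text{all successors }(\top,0). &
\end{array}
\]
There is no transition from $p_1$ on $b_-$. Let $R\subseteq\mathbb{T}^\times_\emptyset\Sigma$ be the set of trees not accepted from $q_0$. It is regular by (F1), and $\mathcal{B}$ with $q_\emptyset=q_0$, $F_\emptyset=\emptyset$ is a complement automaton for $R$ on $\{\emptyset\}$.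

\emph{The bounds.} For $\varphi\in A$ let $s_\varphi$ be the finite comb whose spine runs along the successors $2$ and carries, from the top, first $k$ letters $g_\top$ with first successors $z_1,\dots,z_k$; then, for the pairs $(i,j)$ in lexicographic order with $\varphi(i,j)=\kappa\neq\infty$, a letter $g^j_\kappa$ with first successor $z_i$, the \emph{entry} for $(i,j)$; and finally $e$. For example, if $k=1$, $m=2$, $\varphi(1,1)=\infty$ and $\varphi(1,2)=0$, then $s_\varphi=g_\top(z_1,g^2_0(z_1,e))$. The letters $g_\top$ only ensure that every variable occurs. In the run on $s_\varphi$ from $q$ the leaf of the entry for $(i,j)$ has label $z_i$, state $p_j$ and path priority $\varphi(i,j)$. The tree $s_\varphi$ determines $\varphi$. Put $\sigma(x)=\sigma(y)=\emptyset$, $\tau(x)=\tau(y)=\{s_\varphi:\varphi\in A\}$, $\sigma(u)=\tau(u)=\{h(1,2)\}$ and $\sigma(b_\gamma)=\tau(b_\gamma)=\{b_\gamma(1)\}$, where $1,2$ are variables. These are finite sets of finite trees, and $X'=\{x,y\}$.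

\emph{The language $L$.} For $\psi\in A$ let $w_i^\psi$ be the chain $b_{\gamma(\psi(i,1))}\cdots b_{\gamma(\psi(i,m))}$, let $T^\psi_x$ be the unique tree with $T^\psi_x=x(w^\psi_1T^\psi_x,\dots,w^\psi_kT^\psi_x)$, and define $T^\psi_y$ with $y$ in place of $x$. Let $L=\{u(T^\psi_x,T^\psi_y):\psi\in A\}\subseteq\mathbb{T}^\times_\emptyset X$. Each of these finitely many trees has finitely many distinct subtrees and is therefore the only tree accepted by the automaton that has these subtrees as states and priority $0$; so $L$ is regular.

\emph{One step of a run.} Let $\rho\in[\sigma,\tau]$ and $r\in\rho_{\mathrm{oi}}(T^\psi_x)$. By \eqref{eq:unfold}, $r=s_\varphi[o\mapsto r_o]$ with $s_\varphi\in\rho(x)$, and for each leaf $o$ labeled $z_i$ we have $r_o=w^\psi_i\,r'_o$ with $r'_o\in\rho_{\mathrm{oi}}(T^\psi_x)$. Start $\mathcal{B}$ in $q$ at the root of $r$. Along the spine it stays in $q$ with priority $0$, it has a transition at $e$, and below the letters $g_\top$ it is in $\top$. Through the entry for $(i,j)$, with $\kappa=\varphi(i,j)\in[d]$ and $c=\psi(i,j)$, it enters $w^\psi_i$ in state $p_j$ with priority $\kappa$ and reads the $j$-th letter $b_{\gamma(c)}$ in state $p_1$.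 If $\gamma(c)=-$, there is no run; if $\gamma(c)=+$, it moves to $\top$; otherwise it moves to $q$ with priority $\gamma(c)$, passes the rest of the chain with priority $0$, and reaches the root of $r'_o$ in state $q$. In the last case the \emph{segment} from the root of $r$ to the root of $r'_o$ has maximum $\max(\kappa,\gamma(c))$.

\emph{Claim.} For $\rho\in[\sigma,\tau]$, some $r\in\rho_{\mathrm{oi}}(T^\psi_x)$ is accepted from $q$ if and only if $s_\psi\in\rho(x)$. The same holds for $y$.

Let $s_\psi\in\rho(x)$, and let $r$ be the tree with $r=s_\psi[o\mapsto w^\psi_i r]$, where $z_i$ is the label of $o$. Relating $vT^\psi_x$ to $vr$ for all suffixes $v$ of the chains $w^\psi_i$, including the empty one, is a $\rho$-unfolding, so $r\in\rho_{\mathrm{oi}}(T^\psi_x)$. At every entry $c=\kappa\in[d]$, so $\gamma(c)\neq-$ and the run exists, and by \eqref{eq:test} with $c=\kappa$ every segment has even maximum. Combs and chains are finite, so an infinite path either enters $\top$, where all priorities are $0$, or is a concatenation of segments. In both cases its $\limsup$ is even, and $r$ is accepted.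

Let $s_\psi\notin\rho(x)$ and $r\in\rho_{\mathrm{oi}}(T^\psi_x)$, and suppose that $r$ has a run from $q$. The copy at the root is some $s_\varphi$ with $\varphi\in A$, $\varphi\neq\psi$. Choose $(i,j)$ with $\kappa=\varphi(i,j)\sqsubset c=\psi(i,j)$. Then $\kappa\neq\infty$, so the entry for $(i,j)$ exists; $c$ is not the least element of $C$, so $\gamma(c)\neq+$; and $\gamma(c)\neq-$ because the run exists. So the entry leads, through a segment whose maximum is odd by \eqref{eq:test}, to the root of a tree $r'_o\in\rho_{\mathrm{oi}}(T^\psi_x)$ in state $q$. Repeating this produces an infinite path all of whose segment maxima are odd, so the run is not good. This proves the claim; the letters $x$ and $y$ play the same role.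

\emph{The solutions.} The elements of $\rho_{\mathrm{oi}}(u(T^\psi_x,T^\psi_y))$ are the trees $h(r_1,r_2)$ with $r_1\in\rho_{\mathrm{oi}}(T^\psi_x)$ and $r_2\in\rho_{\mathrm{oi}}(T^\psi_y)$, and such a tree is accepted from $q_0$ if and only if $r_1$ and $r_2$ are accepted from $q$. By the claim, $\rho_{\mathrm{oi}}(u(T^\psi_x,T^\psi_y))\not\subseteq R$ if and only if $s_\psi\in\rho(x)\cap\rho(y)$. So $S_{\mathrm{oi}}$ consists of the $\rho\in[\sigma,\tau]$ with $\rho(x)\cap\rho(y)=\emptyset$, and its maximal elements are those in which each $s_\varphi$ lies in exactly one of $\rho(x)$ and $\rho(y)$. There are $2^{|A|}$ of them.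
\end{proof}

Let $N(n,k,d)$ be the largest number of maximal elements of $S_{\mathrm{oi}}$ among the instances in which $X'$ consists of two letters of arity $k$ and $R$ has a complement automaton on $\{\xi:L_\xi\neq\emptyset\}$ with $n$ states and $d$ priorities.

\begin{corollary}\label{cor:N}
For $n\ge4$ and $k,d\ge1$,
\[
k(n-3)\log_2(d+1)-\log_2(dkn+1)\ \le\ \log_2\log_2N(n,k,d)\ \le\ kn\log_2(d+1)+\log_2n+1,
\]
and the ratio of the two bounds tends to $1$ as $n\to\infty$, uniformly in $k$ and $d$.
\end{corollary}

\begin{proof}
Proposition~\ref{prop:upper} gives $\log_2N(n,k,d)\le2n(d+1)^{kn}$, which is the upper bound. Theorem~\ref{thm:sharp} with $m=n-3$ gives $\log_2N(n,k,d)\ge(d+1)^{k(n-3)}/(dkn+1)$, which is the lower bound. Divide both bounds by $Y=kn\log_2(d+1)\ge kn\ge n$. The upper bound becomes a number between $1$ and $1+(\log_2n+1)/n$. The lower bound becomes $1-3/n-\log_2(dkn+1)/Y$, and from $dkn+1\le(d+1)kn$ we get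
\[
0\le\frac{\log_2(dkn+1)}{Y}\le\frac{1}{kn}+\frac{\log_2(kn)}{kn}\le\frac{1+\log_2n}{n},
\]
because $(\log_2y)/y$ decreases for $y\ge4$. Both quotients tend to $1$ with error terms that depend on $n$ alone.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Blumensath}
Achim Blumensath, \emph{The Power-Set Construction for Tree Algebras}, arXiv:2207.00563 (2022).

\bibitem{EJ}
Emerson and Jutla (1991).

\bibitem{Mostowski}
Mostowski (1991).

\bibitem{MS}
Muller and Schupp (1995).

\bibitem{Rabin}
Rabin (1969).

\end{thebibliography}
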